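# Separately continuous weak selections on products with a countably compact factor

Throughout these notes, all spaces are Hausdorff, $\mathbb C$ is the Cantor set, and "countable" means finite or countably infinite.

## The Cantor set theorem and the problem about squares

**Theorem 1.** Let $X$ be a countably compact Hausdorff space, and let $Y$ be a Hausdorff space having a countable non-closed subset. If $X\times Y$ has a separately continuous weak selection, then $X$ is homeomorphic to a closed subset of $\mathbb C$. In particular, $X$ is compact, metrizable and zero-dimensional.

A weak selection on a space is a rule that picks one point out of every pair of points. It is separately continuous if, when one point of the pair is held fixed and the other moves, the chosen point moves continuously. The theorem says that on a product such a rule is very restrictive: as soon as the second factor contains one countable set with a limit point outside it, a countably compact first factor is a closed piece of the Cantor set. Nothing else is asked of $Y$. A nontrivial convergent sequence will do, and so will any infinite countably compact space, as we shall see.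

The theorem comes from a question in Koichi Motooka, Dmitri Shakhmatov, Takamitsu Yamauchi, "The existence of continuous weak selections and orderability-type properties in products and filter spaces", arXiv:1608.07144 (2016): if the square $X\times X$ of a regular countably compact space $X$ has a separately continuous weak selection, must $X$ be compact and metrizable? The answer is yes, and regularity is not needed.

**Theorem 2.** If $X$ is countably compact Hausdorff and $X\times X$ has a separately continuous weak selection, then $X$ is compact and metrizable. For infinite countably compact $X$ the following are equivalent: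

(a) $X\times X$ has a separately continuous weak selection;

(b) $X\times(\omega+1)$ has a separately continuous weak selection;

(c) $X\times X$ has a continuous weak selection;

(d) $X$ embeds as a closed subset of $\mathbb C$.

Two more results, on powers and on the hypothesis about $Y$, will be stated when we reach them (Theorems 3 and 4).

## Weak selections as relations with open sections

**Definition.** For a space $Z$ let $\mathcal F_2(Z)=\{F\subset Z:1\le|F|\le2\}$. A *weak selection* on $Z$ is a function $\sigma:\mathcal F_2(Z)\to Z$ with $\sigma(F)\in F$ for all $F$. It is *separately continuous* if for every $p\in Z$ the map $Z\to Z$, $q\mapsto\sigma(\{p,q\})$, is continuous. It is *continuous* if $(p,q)\mapsto\sigma(\{p,q\})$ is continuous on $Z\times Z$.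

Continuity implies separate continuity. We never work with $\sigma$ itself but with a relation: write $p\prec q$ if $p\ne q$ and $\sigma(\{p,q\})=p$. For $p\ne q$ exactly one of $p\prec q$, $q\prec p$ holds, and any relation with this property comes from a weak selection. Transitivity is not assumed, so $\prec$ is in general not an order.

**Reformulation.** $\sigma$ is separately continuous if and only if for every $p\in Z$ the sets $\{q:q\prec p\}$ and $\{q:p\prec q\}$ are open in $Z$.

To check this, fix $p$ and put $g(q)=\sigma(\{p,q\})$. Suppose $g$ is continuous and $q_0\ne p$. Choose disjoint open sets $O\ni p$ and $U\ni q_0$. If $g(q_0)=q_0$, then for $q$ in the neighbourhood $U\cap g^{-1}(U)$ of $q_0$ we have $g(q)\in U$, so $g(q)\neq p$, so $g(q)=q$. If $g(q_0)=p$, then for $q\in U\cap g^{-1}(O)$ we have $g(q)\in O$ and $q\notin O$, so $g(q)=p$. Hence both sets are open. Conversely, if both sets are open, then near any $q_0\ne p$ the map $g$ is either the identity or the constant $p$. At $q_0=p$ it is continuous as well, because $g(q)\in\{p,q\}$ shows that $g$ maps every neighbourhood of $p$ into itself.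

It follows that a separately continuous weak selection restricts to one on every subspace.

Note that $\{q:q\prec p\}$ is open, but it need not be closed: $p$ itself may lie in its closure. The two open sets $\{q:q\prec p\}$ and $\{q:p\prec q\}$ partition $Z\setminus\{p\}$, not $Z$. So on any set $T\subset Z$ with $p\notin T$, *both sets are clopen relative to $T$*. The whole proof rests on this.

**Example 1.** On a linearly ordered space with the order topology, $\min$ is a continuous weak selection, with $\prec$ equal to $<$. Indeed, if $u<v$, there are neighbourhoods $U$ of $u$ and $V$ of $v$ with every point of $U$ below every point of $V$: use $(\leftarrow,c)$ and $(c,\rightarrow)$ if some $c$ lies strictly between, and $(\leftarrow,v)$ and $(u,\rightarrow)$ otherwise. So near $(u,v)$ the minimum is the first coordinate. The case $v<u$ is the same, and continuity at $(u,u)$ is clear because $\min\{u',v'\}\in\{u',v'\}$. Likewise $\min$ is a continuous weak selection on every subspace of $\mathbb R$, since $\min:\mathbb R^2\to\mathbb R$ is continuous.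

In particular $\omega_1$ and $\omega_1+1$ have continuous weak selections. The first is countably compact and not compact, the second is compact and not metrizable (it is not first countable at $\omega_1$). So a selection on $X$ alone gives nothing like Theorem 1, and the product must be used.

**Example 2.** Countable compactness cannot be dropped from Theorem 1. Let $X$ be infinite and discrete with any linear order, let $Y=\omega+1$, and order $X\times Y$ lexicographically. With $\prec$ the lexicographic order and $p=(x,t)$, membership of $q=(y,u)$ in $\{q:q\prec p\}$ depends only on $y$ when $y\ne x$, and is decided by $u<t$ when $y=x$. Since the sets $\{y\}\times Y$ are open and $\min$ works on $\omega+1$, the selection is separately continuous. Yet $X$ is not compact.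

## Countable compactness and accumulation points

**Definition.** $X$ is *countably compact* if every countable open cover of $X$ has a finite subcover.

Closed subspaces of a countably compact space are countably compact, since one can add the complement to a cover. A countably compact Lindelöf space is compact. We also need:

**Fact.** If $X$ is countably compact and $A\subset X$ is infinite, some point of $X$ has the property that all its neighbourhoods meet $A$ in an infinite set.

We may assume that $A$ is countably infinite. Suppose every point has an open neighbourhood meeting $A$ in a finite set. For finite $F\subset A$ let $O_F$ be the union of all open $U$ with $U\cap A\subset F$. Then $O_F\cap A\subset F$, and the countable family of all $O_F$ covers $X$. A finite subcover $O_{F_1},\dots,O_{F_r}$ gives $A\subset F_1\cup\dots\cup F_r$, which is finite, a contradiction.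

Consequently *every infinite countably compact space has a countable non-closed subset*: take a countably infinite $D$ and a point $s$ all of whose neighbourhoods contain infinitely many points of $D$. Then $D\setminus\{s\}$ is countable and has $s$ in its closure. So $Y=X$ is allowed in Theorem 1 when $X$ is infinite.

## The product $(\omega_1+1)\times(\omega+1)$ by hand

If $X\subset\mathbb C$, then $X\times(\omega+1)$ embeds in $\mathbb R$ and $\min$ works. The simplest compact $X$ not of this kind is perhaps $\omega_1+1$. Let us see directly why $(\omega_1+1)\times(\omega+1)$ has no separately continuous weak selection.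

Suppose there is one, with relation $\prec$. Fix $n<\omega$. As $x$ runs over $\omega_1+1$, the point $(x,n)$ never equals $(\omega_1,\omega)$. So $\{x:(x,n)\prec(\omega_1,\omega)\}$ is clopen in $\omega_1+1$, and the truth value of $(x,n)\prec(\omega_1,\omega)$ is constant on some tail $(\beta_n,\omega_1]$. In the same way, $(x,\omega)$ never equals $(\omega_1,n)$, so the truth value of $(\omega_1,n)\prec(x,\omega)$ is constant on some tail $(\beta'_n,\omega_1]$. Both constants can be read off at $x=\omega_1$, and they are *the same*: the truth value of $(\omega_1,n)\prec(\omega_1,\omega)$.

Countably many ordinals below $\omega_1$ have a bound below $\omega_1$, so there is $x<\omega_1$ above all $\beta_n,\beta'_n$. For this $x$ and every $n$,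
$$(x,n)\prec(\omega_1,\omega)\iff(\omega_1,n)\prec(x,\omega).$$
Now compare on the level $\omega$. If $(x,\omega)\prec(\omega_1,\omega)$, then openness of the two sections gives, for all large $n$, both $(x,n)\prec(\omega_1,\omega)$ and $(x,\omega)\prec(\omega_1,n)$, so the left side of the equivalence is true and the right side is false. If $(\omega_1,\omega)\prec(x,\omega)$, then for all large $n$ both $(\omega_1,\omega)\prec(x,n)$ and $(\omega_1,n)\prec(x,\omega)$, so the left side is false and the right side is true. Either way there is a contradiction.

This argument produces countably many clopen neighbourhoods of the point $\omega_1$ that shrink to it. At a point of the space $\omega_1$ that is no contradiction, since $\omega_1$ is first countable. To exclude $X=\omega_1$ we need information that ties different points together.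

## From one-sided comparison to a symmetric relation

Set up the general situation. Let $Y$ be as in Theorem 1, let $S\subset Y$ be countable and $s\in\overline S\setminus S$. Finite sets are closed, so $S$ is infinite; write $S=\{s_n:n\in\omega\}$. Let $\prec$ be the relation of a separately continuous weak selection on $X\times Y$. For $x,y\in X$ the points $(y,s_n)$ and $(x,s)$ are always distinct, even when $x=y$. Put
$$f_n(x,y)=\begin{cases}1&\text{if }(y,s_n)\prec(x,s),\\0&\text{if }(x,s)\prec(y,s_n).\end{cases}\tag{1}$$

The first clopen neighbourhood of $x$ that suggests itself is
$$D_n(x)=\{y:f_n(x,y)=f_n(x,x)\}.$$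
It is clopen because $y\mapsto(y,s_n)$ avoids $(x,s)$. One would hope that $\bigcap_nD_n(x)=\{x\}$. This already fails for $X=\{0,1\}$, $Y=\omega+1$, $s_n=n$, $s=\omega$ and the lexicographic order on $X\times Y$ (which gives a separately continuous weak selection, as in Example 2). Here $f_n(1,1)=1$ because $(1,n)\prec(1,\omega)$, and $f_n(1,0)=1$ because $(0,n)\prec(1,\omega)$. So $D_n(1)=\{0,1\}$ for every $n$. The reason is general: if $f_n(x,x)=1$ for all $n$, then the points $y$ with $(y,s)\prec(x,s)$ also have $f_n(x,y)=1$ for $s_n$ close to $s$, and need never be separated from $x$.

The hand computation above repairs this by comparing in both directions. It uses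
$$D^*_n(x)=\{y:f_n(x,y)=f_n(y,x)=f_n(x,x)\}.$$
But these sets are tied to the reference value $f_n(x,x)$: the statement $y\in D^*_n(x)$ refers to $f_n(x,x)$, and $x\in D^*_n(y)$ refers to $f_n(y,y)$, and the two need not be equivalent. For an example, modify the lexicographic selection on $\{0,1\}\times(\omega+1)$ as follows. Choose $g:\{0,1\}^2\to\{0,1\}$ with $g(0,0)=g(0,1)=g(1,0)=1$, $g(1,1)=0$, and for $1\le j\le\omega$ let $(y,0)\prec(x,j)$ if $g(x,y)=1$ and $(x,j)\prec(y,0)$ if $g(x,y)=0$; leave all other pairs as they were. The points $(y,0)$ are isolated, and seen from $(y,0)$ the verdict on $(x,j)$ does not depend on $j\ge1$, so the selection is still separately continuous. Now $f_0=g$, hence $1\in D_0^*(0)$, but $0\notin D_0^*(1)$.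

And symmetry is what we need. In $\omega_1$ let $W_n(x)=(\beta_n,x]$ for a limit ordinal $x$, where $\beta_0<\beta_1<\cdots$ converges to $x$, and $W_n(x)=\{x\}$ for all other $x$. These sets are clopen, decrease with $n$, and form a local base at $x$. But $\omega_1$ is countably compact and not compact. So clopen local bases that are unrelated at different points cannot give compactness.

The way out is to drop the reference value and to ask only whether the two directions agree:
$$E_n=\{(x,y)\in X\times X:f_n(x,y)=f_n(y,x)\}.\tag{2}$$
This is larger than $\{(x,y):y\in D_n^*(x)\}$, it is symmetric by its form, and the last part of the hand computation shows that it still separates points: when $(y,s)\prec(x,s)$, the two directions eventually *disagree*. In the example above with the lexicographic order, $f_n(1,0)=1$ and $f_n(0,1)=0$, so $E_n$ is exactly the diagonal.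

## Proof of Theorem 1

We use the notation $S$, $s$, $s_n$, $f_n$, $E_n$ from (1) and (2), and $E_n(x)=\{y:(x,y)\in E_n\}$.

**Step 1: symmetric relations with clopen sections that shrink to the diagonal.** The aim is to extract from the selection countably many symmetric relations on $X$ from which the topology of $X$ can be read off.

First, $f_n$ is continuous in each variable separately. For fixed $x$, the sets $\{y:f_n(x,y)=1\}$ and $\{y:f_n(x,y)=0\}$ are the preimages of the open sets $\{w:w\prec(x,s)\}$ and $\{w:(x,s)\prec w\}$ under the continuous map $y\mapsto(y,s_n)$. For fixed $y$, the sets $\{x:f_n(x,y)=1\}$ and $\{x:f_n(x,y)=0\}$ are the preimages of the open sets $\{w:(y,s_n)\prec w\}$ and $\{w:w\prec(y,s_n)\}$ under the continuous map $x\mapsto(x,s)$.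

So for fixed $x$ both maps $y\mapsto f_n(x,y)$ and $y\mapsto f_n(y,x)$ are continuous into the discrete space $\{0,1\}$. The set $E_n(x)$ where they agree is therefore clopen. Clearly $x\in E_n(x)$ and $E_n$ is symmetric. (Nothing is said about $E_n$ being open or closed in $X\times X$, and we only use its sections.)

Next we claim
$$\bigcap_{n\in\omega}E_n(x)=\{x\}\qquad(x\in X).\tag{3}$$
Let $y\ne x$. We look for $n$ with $(x,y)\notin E_n$. This condition is symmetric in $x$ and $y$, so we may assume $(y,s)\prec(x,s)$. The set $\{w:w\prec(x,s)\}$ is an open neighbourhood of $(y,s)$, and $\{w:(y,s)\prec w\}$ is an open neighbourhood of $(x,s)$. Hence there is a neighbourhood $V$ of $s$ in $Y$ such that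
$$(y,t)\prec(x,s)\quad\text{and}\quad(y,s)\prec(x,t)\qquad\text{for all }t\in V.$$
Since $s\in\overline S$, some $s_n$ lies in $V$. Then $(y,s_n)\prec(x,s)$ says $f_n(x,y)=1$, while $(y,s)\prec(x,s_n)$ says $f_n(y,x)=0$. So $y\notin E_n(x)$, which proves (3).

Finally put $W_n=\bigcap_{k\le n}E_k$ and $W_n(x)=\bigcap_{k\le n}E_k(x)$. Then each $W_n$ is symmetric, that is, $y\in W_n(x)$ if and only if $x\in W_n(y)$; the sets $W_n(x)$ are clopen, contain $x$, decrease as $n$ grows, and satisfy $\bigcap_nW_n(x)=\{x\}$.

**Step 2: $\{W_n(x):n\in\omega\}$ is a local base at $x$.** The aim is to pass from intersection $\{x\}$ to arbitrarily small neighbourhoods. Let $U$ be open with $x\in U$. The sets $X\setminus W_n(x)$ are open, because $W_n(x)$ is closed; they increase with $n$; and they cover $X\setminus\{x\}\supset X\setminus U$. The closed set $X\setminus U$ is countably compact, so finitely many of them cover it, hence one of them contains it. For this $n$ we have $W_n(x)\subset U$.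

**Step 3: $X$ is compact.** A countably compact Lindelöf space is compact, so it is enough to find a countable subcover of an arbitrary open cover. Index the cover by an ordinal, $\{U_\alpha:\alpha<\lambda\}$. For $\alpha<\lambda$ and $n\in\omega$ let
$$F_{\alpha,n}=\Big\{x\in U_\alpha\setminus\bigcup_{\beta<\alpha}U_\beta:\ W_n(x)\subset U_\alpha\Big\},\qquad I_n=\{\alpha<\lambda:F_{\alpha,n}\ne\emptyset\}.$$
So $x\in F_{\alpha,n}$ means that $\alpha$ is the first index whose set contains $x$, and that this is witnessed with precision $n$.

We claim that each $I_n$ is finite. For $\alpha\in I_n$ choose $a_\alpha\in F_{\alpha,n}$. The $a_\alpha$ are distinct, because $\alpha$ is the least index of a member of the cover containing $a_\alpha$. Suppose $I_n$ is infinite. By the Fact, there is $y\in X$ all of whose neighbourhoods contain infinitely many of the points $a_\alpha$. Let $\gamma$ be the least index with $y\in U_\gamma$, and consider the neighbourhood $G=U_\gamma\cap W_n(y)$ of $y$. Let $a_\alpha\in G$. Then: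

- since $a_\alpha\in U_\gamma$ and $\alpha$ is the least index with $a_\alpha\in U_\alpha$, we have $\alpha\le\gamma$;
- since $a_\alpha\in W_n(y)$, symmetry gives $y\in W_n(a_\alpha)\subset U_\alpha$, and as $\gamma$ is the least index with $y\in U_\gamma$, we have $\gamma\le\alpha$.

So $\alpha=\gamma$, and $G$ contains at most one of the points $a_\alpha$. This contradicts the choice of $y$, and the claim is proved. The second bullet is the place where the bases at different points must know about each other.

Now let $x\in X$. Take the least $\alpha$ with $x\in U_\alpha$, and by Step 2 take $n$ with $W_n(x)\subset U_\alpha$. Then $x\in F_{\alpha,n}$, so $\alpha\in I_n$. Thus $\{U_\alpha:\alpha\in\bigcup_nI_n\}$ covers $X$, and its index set is a countable union of finite sets. So $X$ is Lindelöf, hence compact.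

**Step 4: $X$ embeds in $\mathbb C$.** The aim is a countable family of clopen sets that separates points. By compactness, for each $n$ there is a finite family $\mathcal V_n\subset\{W_n(x):x\in X\}$ that covers $X$. Put $\mathcal V=\bigcup_n\mathcal V_n$, a countable family of clopen sets.

Let $y\ne z$ in $X$. Choose disjoint open sets around $y$ and $z$. By Step 2 and because the sets $W_n(y)$, $W_n(z)$ decrease, there is one $n$ with $W_n(y)\cap W_n(z)=\emptyset$. If some $W_n(x)$ contained both $y$ and $z$, symmetry would give $x\in W_n(y)\cap W_n(z)$, which is impossible. Now $\mathcal V_n$ covers $X$, so some member of $\mathcal V_n$ contains $y$, and this member misses $z$.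

The characteristic functions of the members of $\mathcal V$ are continuous, and together they give a continuous injection $X\to\{0,1\}^{\mathcal V}$. As $\mathcal V$ is countable, $\{0,1\}^{\mathcal V}$ embeds in $\{0,1\}^\omega\cong\mathbb C$. A continuous injection of a compact space into a Hausdorff space is an embedding with closed image. So $X$ is homeomorphic to a closed subset of $\mathbb C$, and in particular it is compact, metrizable and zero-dimensional (it has a base of clopen sets). $\blacksquare$

## Squares: proof of Theorem 2

A finite space is compact and metrizable, so let $X$ be infinite and countably compact.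

**(a)$\Rightarrow$(d).** As shown after the Fact, $X$ has a countable non-closed subset. So Theorem 1 applies with $Y=X$, and $X$ embeds as a closed subset of $\mathbb C$. In particular it is compact and metrizable, which proves the first sentence of the theorem.

**(b)$\Rightarrow$(d).** Apply Theorem 1 with $Y=\omega+1$ and its countable non-closed subset $\omega$.

**(d)$\Rightarrow$(c) and (d)$\Rightarrow$(b).** The space $\omega+1$ embeds in $\mathbb C$, for instance as $\{0\}\cup\{3^{-n}:n\ge1\}$. So if $X$ embeds in $\mathbb C$, both $X\times X$ and $X\times(\omega+1)$ embed in $\mathbb C\times\mathbb C\cong\mathbb C\subset\mathbb R$. On every subspace of $\mathbb R$ the map $\{u,v\}\mapsto\min\{u,v\}$ is a continuous weak selection, hence a separately continuous one.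

**(c)$\Rightarrow$(a).** A continuous weak selection is separately continuous. $\blacksquare$

## Products of two factors and infinite powers

**Theorem 3.** (i) If $X,Y$ are infinite countably compact and $X\times Y$ has a separately continuous weak selection, then $X$ and $Y$ embed as closed subsets of $\mathbb C$. (ii) If $X$ is countably compact, $|X|\ge2$ and $\kappa$ is an infinite cardinal, then $X^\kappa$ has a separately continuous weak selection if and only if $\kappa=\omega$ and $X$ embeds as a closed subset of $\mathbb C$.

**Proof of (i).** Both spaces are infinite and countably compact, so both have countable non-closed subsets. Apply Theorem 1 to $X\times Y$ and to $Y\times X$.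

**Proof of (ii), necessity.** Suppose $X^\kappa$ has a separately continuous weak selection. We first show that $X$ embeds in $\mathbb C$. Since $\kappa$ is infinite, $X^\kappa\cong X\times X^\kappa$, so Theorem 1 may be tried with $Y=X^\kappa$. Two points of $X$ form a discrete subspace, so $X^\kappa$ contains a copy of $2^\kappa$ and hence of $2^\omega$. In $2^\omega$ the sequence of points with a single coordinate equal to $1$ converges to the zero point, which does not belong to it. So $X^\kappa$ has a countable non-closed subset, and Theorem 1 shows that $X$ embeds as a closed subset of $\mathbb C$.

Next we show $\kappa=\omega$. The subspace $2^\kappa\cong2^\kappa\times2^\kappa$ of $X^\kappa$ inherits a separately continuous weak selection. As $2^\kappa$ is compact, Theorem 2 shows that it is metrizable. But if $\kappa>\omega$, then $2^\kappa$ is not first countable: given countably many basic neighbourhoods of a point $p$, together they restrict only countably many coordinates. If $i$ is any other coordinate, the neighbourhood $\{q:q_i=p_i\}$ of $p$ contains none of them. So $\kappa=\omega$.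

**Proof of (ii), sufficiency.** If $X$ embeds in $\mathbb C$, then $X^\omega$ embeds in $\mathbb C^\omega\cong\mathbb C\subset\mathbb R$, and $\min$ gives a continuous weak selection. $\blacksquare$

## Non-discrete $Y$ whose countable subsets are all closed

Could the hypothesis on $Y$ in Theorem 1 be weakened to "$Y$ is not discrete"? It cannot.

**Theorem 4.** There is a zero-dimensional Hausdorff space $Y$ with a non-isolated point (all of whose countable subsets are closed) such that $(\omega_1+1)\times Y$, and hence $\omega_1\times Y$, has a separately continuous weak selection.

Since $\omega_1+1$ is compact and not metrizable, and $\omega_1$ is countably compact and not compact, the conclusion of Theorem 1 fails for both of these first factors.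

Let us see what a construction has to do. Put $X=\omega_1+1$ with the order topology, and look for $Y$ with one non-isolated point $s$. On the level $s$ use the order of $X$. For an isolated point $t$ of $Y$, the comparison of $(y,t)$ with $(x,s)$ must be locally constant in $y$ and in $x$ separately, and as $t\to s$ it must approach the comparison of $y$ with $x$. So each $t$ should carry a locally constant function $X\to\omega$ that approximates the order. A natural candidate counts how many elements of a finite set $F\subset\omega_1$ lie below $x$. If $y<x$ and $y\in F$, then the count for $x$ is larger than that for $y$.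

The first attempt is to have one isolated point for each $\alpha<\omega_1$, carrying a finite set $F^\alpha$, with the tails $\{s\}\cup[\beta,\omega_1)$ as neighbourhoods of $s$. To see each $y<\omega_1$ near $s$ in this way, we need $y\in F^\alpha$ for all $\alpha$ beyond some $\beta(y)$. For $\alpha\ge\sup_{n<\omega}\beta(n)$ this forces $\omega\subset F^\alpha$, although $F^\alpha$ is finite. The remedy is to give each $\alpha$ a whole sequence of finite sets that exhausts $[0,\alpha]$. The stage at which $y$ is caught then depends on $\alpha$ in an arbitrary way, so the neighbourhoods of $s$ must allow arbitrary thresholds $h:\omega_1\to\omega$.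

**Step 1: the space $Y$.** Let $Y=\{s\}\cup(\omega\times\omega_1)$, where the points of $\omega\times\omega_1$ are isolated and the basic neighbourhoods of $s$ are
$$V(\beta,h)=\{s\}\cup\{(m,\alpha):\beta\le\alpha<\omega_1,\ m\ge h(\alpha)\},\qquad\beta<\omega_1,\ h:\omega_1\to\omega.$$
We check the required properties of $Y$. The intersection of $V(\beta,h)$ and $V(\beta',h')$ is $V(\max\{\beta,\beta'\},\max\{h,h'\})$, so this is a legitimate neighbourhood base, with $V(\beta,h)$ open. Any set containing $s$ is closed, because its complement consists of isolated points. So every $V(\beta,h)$ is clopen. The space is Hausdorff, since $V(\alpha+1,0)\not\ni(m,\alpha)$ and $(m,\alpha)$ is isolated. Singletons of isolated points are then clopen too, so $Y$ is zero-dimensional. The point $s$ is not isolated, since $(h(\beta),\beta)\in V(\beta,h)$. Finally, every countable $C\subset Y$ is closed. If $s\in C$ this was just noted. If $s\notin C$, choose $\beta<\omega_1$ larger than all second coordinates of points of $C$. Then $V(\beta,0)\cap C=\emptyset$, so $s\notin\overline C$, and the other points outside $C$ are isolated.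

**Step 2: counting functions.** We now attach to each isolated $t$ a locally constant approximation to the order of $X$. For each $\alpha<\omega_1$ the set $\{\gamma:\gamma\le\alpha\}$ is countable; fix finite sets $F^\alpha_0\subset F^\alpha_1\subset\cdots$ with union $\{\gamma:\gamma\le\alpha\}$. For $t=(m,\alpha)$ and $x\in X$ put
$$b_t(x)=|\{\gamma\in F^\alpha_m:\gamma<x\}|.$$
For $\gamma<\omega_1$ the set $(\gamma,\omega_1]$ is clopen in $X$, because its complement is $[0,\gamma]=[0,\gamma+1)$. So $b_t$ is a finite sum of characteristic functions of clopen sets and hence locally constant. It is also nondecreasing. For example, if $F^\alpha_m=\{0,3\}$, then $b_t$ takes the value $0$ at $0$, the value $1$ at $1,2,3$, and the value $2$ from $4$ on.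

For $y\le\alpha$ let $k(y,\alpha)$ be the least $k$ with $y\in F^\alpha_k$. Then
$$y<x,\quad y\le\alpha,\quad m\ge k(y,\alpha)\quad\Longrightarrow\quad b_{(m,\alpha)}(y)<b_{(m,\alpha)}(x).\tag{4}$$
Indeed $y\in F^\alpha_m$, everything counted in $b_{(m,\alpha)}(y)$ is counted in $b_{(m,\alpha)}(x)$, and $y$ itself is counted only in the latter.

**Step 3: the selection.** We define $\prec$ on $X\times Y$. Below, $t=(m,\alpha)$ and $t'=(m',\alpha')$ are points of $\omega\times\omega_1$.

1. $(y,s)\prec(x,s)$ if and only if $y<x$.
2. $(y,t)\prec(x,s)$ if $b_t(y)\le b_t(x)$; otherwise $(x,s)\prec(y,t)$.
3. If $\alpha<\alpha'$: $(y,t)\prec(x,t')$ if $b_t(y)\le b_t(x)$; otherwise $(x,t')\prec(y,t)$.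
4. If $\alpha=\alpha'$ and $m<m'$: $(y,t)\prec(x,t')$.
5. $(y,t)\prec(x,t)$ if and only if $y<x$.

Every pair of distinct points is decided by exactly one rule, so this is a weak selection. Rule 3 copies rule 2 because a fixed point $(y,t)$ must judge $(x,t')$ as it judges $(x,s)$ when $t'$ is near $s$.

**Step 4: separate continuity.** For all $p\ne q$ in $X\times Y$ we find a neighbourhood $N$ of $q$ with $p\notin N$, all of whose points lie on the same side of $p$ as $q$. This shows that $\{q:q\prec p\}$ and $\{q:p\prec q\}$ are open.

*Case $p=(x,s)$, $q=(y,s)$, $y<x$.* Then $y<\omega_1$ and $q\prec p$. Let $N=[0,y]\times V(y,h)$ with $h(\alpha)=k(y,\alpha)$ for $\alpha\ge y$ and $h(\alpha)=0$ for $\alpha<y$. As $[0,y]=[0,y+1)$ is open and $x\notin[0,y]$, this is a neighbourhood of $q$ missing $p$. Let $y'\le y$. Then $y'<x$, so $(y',s)\prec p$ by rule 1. If $t=(m,\alpha)\in V(y,h)$, then $\alpha\ge y$ and $m\ge k(y,\alpha)$, so $b_t(y')\le b_t(y)<b_t(x)$ by monotonicity and (4). So $(y',t)\prec p$ by rule 2.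

*Case $p=(x,s)$, $q=(y,s)$, $x<y$.* Then $x<\omega_1$ and $p\prec q$. Let $N=(x,\omega_1]\times V(x,h)$ with $h(\alpha)=k(x,\alpha)$ for $\alpha\ge x$ and $h(\alpha)=0$ for $\alpha<x$. Let $y'>x$. Then $p\prec(y',s)$ by rule 1. If $t=(m,\alpha)\in V(x,h)$, then $\alpha\ge x$ and $m\ge k(x,\alpha)$, so (4), with $x$ as the smaller point, gives $b_t(x)<b_t(y')$. So $b_t(y')\le b_t(x)$ fails, and $p\prec(y',t)$ by rule 2.

*Case $p=(x,s)$, $q=(y,t)$.* Let $N=\{y':b_t(y')=b_t(y)\}\times\{t\}$, which is open since $b_t$ is locally constant and $t$ is isolated. By rule 2, $(y',t)\prec p$ if and only if $b_t(y')\le b_t(x)$, and for points of $N$ this is the same condition as for $q$.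

*Case $p=(x,t)$ with $t=(m,\alpha)$, $q=(y,s)$.* Let $N=\{y':b_t(y')=b_t(y)\}\times V(\alpha+1,0)$. Since $t\notin V(\alpha+1,0)$, we have $p\notin N$. A point of $N$ has the form $(y',s)$, or $(y',t')$ with $t'=(m',\alpha')$ and $\alpha'>\alpha$. By rule 2 in the first case and by rule 3 in the second, $p$ is below it if and only if $b_t(x)\le b_t(y')=b_t(y)$. This is the condition for $p\prec q$.

*Case $p=(x,t)$, $q=(y,t')$ with $t=(m,\alpha)\ne t'=(m',\alpha')$.* If $\alpha<\alpha'$, let $N=\{y':b_t(y')=b_t(y)\}\times\{t'\}$: by rule 3, $p\prec(y',t')$ if and only if $b_t(x)\le b_t(y')$, which is constant on $N$. If $\alpha>\alpha'$, let $N=\{y':b_{t'}(y')=b_{t'}(y)\}\times\{t'\}$: by rule 3 with the roles exchanged, $(y',t')\prec p$ if and only if $b_{t'}(y')\le b_{t'}(x)$, which is constant on $N$. If $\alpha=\alpha'$, let $N=X\times\{t'\}$: by rule 4 the verdict depends only on $m$ and $m'$.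

*Case $p=(x,t)$, $q=(y,t)$.* Let $N=[0,x)\times\{t\}$ if $y<x$ and $N=(x,\omega_1]\times\{t\}$ if $y>x$, and use rule 5.

These cases exhaust all pairs $p\ne q$. So the weak selection on $(\omega_1+1)\times Y$ is separately continuous, and it restricts to the subspace $\omega_1\times Y$. $\blacksquare$
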